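# Recovering a numerical semigroup from the poset of its ideal classes

## The set below a gap

Throughout, $\mathbb N=\{0,1,2,\dots\}$, and $[k,\infty)$, $[0,g]$, $[1,k)$ denote sets of integers.

**Definition (numerical semigroup, gap).** A numerical semigroup is a submonoid $S$ of $(\mathbb N,+)$ whose complement $\mathbb N\setminus S$ is finite. We list its elements in increasing order,
$$S=\{0=s_0<s_1<s_2<\cdots\}.$$
The elements of $\mathbb N\setminus S$ are the gaps of $S$. The number of gaps is the genus of $S$, and $s_1$ is its multiplicity.

For instance, $\langle 3,4\rangle=\{0,3,4,6,7,8,\dots\}$ has gaps $1,2,5$, genus $3$ and multiplicity $3$.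

Here is the construction on which everything turns. For a gap $g$, subtract from $g$ all elements of $S$ that are not larger than $g$:
$${\downarrow}g=\{g-s:\ s\in S,\ s\le g\}.$$
For $\langle 3,4\rangle$ we get ${\downarrow}1=\{1\}$, ${\downarrow}2=\{2\}$, ${\downarrow}5=\{5,2,1\}$.

**Definition (down-set).** A set $D$ of gaps of $S$ is a down-set if $g\in D$ implies ${\downarrow}g\subseteq D$.

The following facts about ${\downarrow}g$ will be used constantly.

**Lemma 1.** Let $g$ be a gap of $S$. Then ${\downarrow}g$ consists of gaps, it is a down-set, $\max{\downarrow}g=g$, and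
$$|{\downarrow}g|=|S\cap[0,g]|. \tag{1}$$

*Proof.* Each $g-s$ is in $\mathbb N$. If it were in $S$, then $g=(g-s)+s$ would be in $S$, which is false. So ${\downarrow}g$ consists of gaps. If $h=g-s\in{\downarrow}g$ and $t\in S$ with $t\le h$, then $h-t=g-(s+t)$ with $s+t\in S$ and $s+t\le g$, so $h-t\in{\downarrow}g$. Hence ${\downarrow}g$ is a down-set. Taking $s=0$ gives the maximum $g$. Finally $s\mapsto g-s$ is a bijection from $S\cap[0,g]$ onto ${\downarrow}g$. $\square$

Equation (1) says that a down-set containing a *large* gap must have *many* elements. Small down-sets therefore see only the beginning of $S$. If we are told how many down-sets there are of size $1$, then of size $2$, and so on, we may hope to read off $s_1$, then $s_2$, and so on. In $\langle 3,4\rangle$ the down-sets are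
$$\varnothing;\quad \{1\},\{2\};\quad \{1,2\};\quad \{1,2,5\}, \tag{2}$$
so the numbers of down-sets of sizes $1,2,3$ are $2,1,1$.

The purpose of this construction is to recover $S$ from a certain partially ordered set attached to it. The elements of that poset correspond to the down-sets, and the size of a down-set can be seen from the order alone.

## The ideal class monoid and its order

**Definition (ideal, ideal class monoid).** An ideal of $S$ is a nonempty set $I\subseteq\mathbb Z$, bounded below, with $I+S\subseteq I$. Two ideals $I,J$ are equivalent if $I=z+J$ for some $z\in\mathbb Z$. The ideal class monoid $\mathcal C\ell(S)$ is the set of equivalence classes with the operation $[I]+[J]=[I+J]$, where $I+J=\{i+j: i\in I,\ j\in J\}$. Its identity is $[S]$.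

Every ideal has a minimum, so each class contains exactly one ideal with minimum $0$, namely $I-\min I$. Since $\min(I+J)=\min I+\min J$, the sum of two ideals with minimum $0$ again has minimum $0$. So $\mathcal C\ell(S)$ is isomorphic to the monoid $\mathcal I_0(S)$ of ideals of $S$ with minimum $0$, under addition, and we work in $\mathcal I_0(S)$ from now on. If $I\in\mathcal I_0(S)$, then $0\in I$ gives $S=0+S\subseteq I$, so
$$S\subseteq I\subseteq\mathbb N .$$
Hence $I$ is $S$ together with some gaps, and $\mathcal I_0(S)$ is finite. Note also that $I+S=I$, because $0\in S$.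

**Definition (the order).** On $\mathcal C\ell(S)$ put $[I]\preceq[J]$ if $[I]+[K]=[J]$ for some ideal $K$. In $\mathcal I_0(S)$ this reads: $I\preceq J$ if $I+K=J$ for some $K\in\mathcal I_0(S)$.

This is a partial order. It is reflexive ($K=S$) and transitive (add the two $K$'s). If $I+K=J$ with $0\in K$, then $I\subseteq J$, so
$$I\preceq J\ \Longrightarrow\ I\subseteq J, \tag{3}$$
and antisymmetry follows. The bottom element is $S$, since $S+I=I$. The top is $\mathbb N$, since $I+\mathbb N=\mathbb N$ for $I\in\mathcal I_0(S)$.

The problem, which comes from Laura Casabella, Marco D'Anna, Pedro A. García-Sánchez, "Apéry sets and the ideal class monoid of a numerical semigroup", arXiv:2302.09647 (2023), is this: if $(\mathcal C\ell(S_1),\preceq)$ and $(\mathcal C\ell(S_2),\preceq)$ are isomorphic as posets, must $S_1=S_2$? Here we are given only an abstract poset, with no labels on its points. The answer is yes, and much less than the poset is needed.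

**Definition (coheight).** In a finite poset, the coheight of $p$ is the largest $\ell$ such that there is a chain $p=p_0<p_1<\dots<p_\ell$. We write $a_d(S)$ for the number of elements of coheight $d$ in $(\mathcal C\ell(S),\preceq)$.

A poset isomorphism carries chains to chains, in both directions, so it preserves coheight. In the diamond (a bottom, two incomparable middle elements, a top), the coheights are $2,1,1,0$.

**Theorem A.** If $a_d(S_1)=a_d(S_2)$ for all $d\ge1$, then $S_1=S_2$. In particular, if $(\mathcal C\ell(S_1),\preceq)\cong(\mathcal C\ell(S_2),\preceq)$ as posets, then $S_1=S_2$.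

## Four posets with few elements

To find $\mathcal I_0(S)$ by hand, decide which sets of gaps can be missing from an ideal. If a gap $g$ is missing from $I$, then so is $g-s$ for each $s\in S$ with $s\le g$, since otherwise $g=(g-s)+s\in I$. So the missing set must be a down-set. Lemma 2 below shows that every down-set occurs. We use this here and list the ideals by their complements.

*The semigroup $\langle 2,7\rangle=\{0,2,4,6,7,\dots\}$.* The gaps are $1,3,5$, with ${\downarrow}1=\{1\}$, ${\downarrow}3=\{3,1\}$, ${\downarrow}5=\{5,3,1\}$. The down-sets are $\varnothing,\{1\},\{1,3\},\{1,3,5\}$, so there are four ideals: $S$, $S\cup\{5\}$, $S\cup\{3,5\}$, $\mathbb N$. Here $S\cup\{5\}\preceq S\cup\{3,5\}$: add the ideal $S\cup\{3,5\}$ itself to $S\cup\{5\}=\{0,2,4,5,6,\dots\}$. The sum contains $0+(S\cup\{3,5\})$, and it does not contain $1$, as neither summand does. As $S$ is the bottom and $\mathbb N$ the top, the poset is a chain of four elements.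

*The semigroup $\langle 3,4,5\rangle=\{0,3,4,5,\dots\}$.* The gaps are $1,2$, and every set of gaps is a down-set. The ideals are $S$, $S\cup\{1\}$, $S\cup\{2\}$, $\mathbb N$. The middle two are incomparable for inclusion, hence for $\preceq$ by (3). The poset is the diamond.

So the cardinality $|\mathcal C\ell(S)|$ alone does not determine $S$: both have four elements.

*The semigroup $\langle 3,4\rangle$.* By (2) there are five ideals. Besides $S$ and $\mathbb N$ they are
$$A=\{0,3,4,5,\dots\},\qquad B_1=\{0,2,3,4,\dots\},\qquad B_2=\{0,1,3,4,\dots\}.$$
Since $A+B_1=B_1$ and $A+B_2=B_2$, we have $A\preceq B_1$ and $A\preceq B_2$, while $B_1,B_2$ are incomparable. From the bottom up: $S$, then $A$, then $B_1$ and $B_2$, then $\mathbb N$. Thus $(a_0,a_1,a_2,a_3)=(1,2,1,1)$.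

*The semigroup $\langle 3,5,7\rangle=\{0,3,5,6,7,\dots\}$.* The gaps are $1,2,4$ and ${\downarrow}4=\{4,1\}$. The down-sets are
$$\varnothing;\quad\{1\},\{2\};\quad\{1,2\},\{1,4\};\quad\{1,2,4\}.$$
Besides $S$ and $\mathbb N$, the ideals are $A,B_1,B_2$ as above and $C=\{0,2,3,5,6,\dots\}$. As before $A\preceq B_1$ and $A\preceq B_2$. Also $C+B_1=B_1$: the sum contains $0+B_1$, and $1$ is in neither summand. So $C\preceq B_1$, whereas $C\not\subseteq B_2$ because $2\notin B_2$; and $A,C$ are incomparable. Thus $(a_0,a_1,a_2,a_3)=(1,2,2,1)$.

In all four cases the number of ideals missing exactly $d$ gaps equals the number of elements of coheight $d$.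

## Why $\preceq$ is not inclusion

A sensible first move is to collect invariants that are visible in the poset. Once we know that coheight counts missing gaps, two will be immediate: the coatoms count $s_1-1$, and the coheight of the bottom is the genus. But these two are not enough: $\langle 3,4\rangle$ and $\langle3,5,7\rangle$ both have multiplicity $3$ and genus $3$. What separates them is $a_2$, which is $1$ for the first and $2$ for the second. This suggests keeping the whole sequence $(a_d)$.

So suppose we want to prove that the coheight of $I$ is $|\mathbb N\setminus I|$. The natural attempt is: climb from $I$ to $\mathbb N$ through ideals, adding one missing gap at a time in any permitted way. For inclusion that gives a chain at once. For $\preceq$ it breaks, because the converse of (3) is false. Take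
$$S=\{0\}\cup[4,\infty),\qquad I=\{0,2\}\cup[4,\infty),\qquad J=\{0,1,2\}\cup[4,\infty).$$
The gaps are $1,2,3$, all sets of gaps are down-sets, and $I\subset J$ differ by the single element $1$. Suppose $I+K=J$ with $K\in\mathcal I_0(S)$. Then $1=i+k$ with $i\in I$, $k\in K$. Since $1\notin I$, we must have $i=0$, $k=1$. But then $3=2+1\in I+K=J$, which is false. So $I\subset J$ and $I\not\preceq J$.

The attempt fails because a new element $k\in K$ drags the whole translate $I+k$ into the sum. In the example, $1$ brings in $3$. The damage is upwards only, as $I+k\subseteq[k,\infty)$. So if all integers above $k$ are already in $I$, nothing unwanted can appear. *Fill in the missing gaps from the largest to the smallest.* In the example, adding $3$ first gives $\{0,2,3,4,\dots\}$, and adding $1$ afterwards gives $\mathbb N$; as the proof of Lemma 3 shows, both steps are $\preceq$-steps.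

## Proof of Theorem A

**Step 1.** *This step turns ideals into down-sets, so that counting one is counting the other.*

**Lemma 2.** The map $I\mapsto\mathbb N\setminus I$ is a bijection from $\mathcal I_0(S)$ onto the set of down-sets of gaps of $S$.

*Proof.* A subset of $\mathbb N$ is determined by its complement, so the map is injective. It remains to see that complements of ideals are down-sets and that every down-set arises.

Let $I\in\mathcal I_0(S)$ and $D=\mathbb N\setminus I$. As $S\subseteq I$, the set $D$ consists of gaps. Let $g\in D$, $s\in S$, $s\le g$. If $g-s$ were in $I$, then $g=(g-s)+s\in I$, a contradiction. So $g-s\in D$, that is, ${\downarrow}g\subseteq D$.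

Conversely, let $D$ be a down-set and $I=\mathbb N\setminus D$. Since $D$ consists of gaps, $0\in S\subseteq I\subseteq\mathbb N$, so $I$ is nonempty, bounded below and has minimum $0$. Let $i\in I$, $s\in S$. If $i+s\notin I$, then $i+s\in D$, and $i=(i+s)-s\in{\downarrow}(i+s)\subseteq D$, a contradiction. So $I+S\subseteq I$. $\square$

**Step 2.** *This step shows that the number of missing gaps is visible in the abstract poset.*

**Lemma 3.** The coheight of $I\in\mathcal I_0(S)$ in $(\mathcal I_0(S),\preceq)$ is $|\mathbb N\setminus I|$.

*Proof.* For the upper bound, let $I=J_0\prec J_1\prec\dots\prec J_\ell$ be a strict chain. By (3) it is strictly increasing for inclusion, so each step removes at least one element from the complement. The complement has $|\mathbb N\setminus I|$ elements at the start, so $\ell\le|\mathbb N\setminus I|$.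

For the lower bound, put, for $k\ge1$,
$$T_k=S\cup[k,\infty),\qquad I_k=I\cup[k,\infty).$$
Both have minimum $0$, and both are ideals, because $[k,\infty)+S\subseteq[k,\infty)$. So both are in $\mathcal I_0(S)$. Let $1\le l\le k$. Then
$$I_k+T_l=(I_k+S)\cup(I_k+[l,\infty)).$$
Here $I_k+S=I_k$ since $I_k$ is an ideal and $0\in S$. Also $I_k+[l,\infty)=[l,\infty)$ since $\min I_k=0$. As $[k,\infty)\subseteq[l,\infty)$, we get
$$I_k+T_l=I_k\cup[l,\infty)=I\cup[l,\infty)=I_l. \tag{4}$$
Hence $I_k\preceq I_l$ whenever $1\le l\le k$.

For large $k$ we have $I_k=I$, because $\mathbb N\setminus I$ is finite; and $I_1=\mathbb N$, because $0\in I$. Let $k$ go down from a large value to $1$. Passing from $I_{k+1}$ to $I_k$ adds the element $k$ if $k\notin I$, and changes nothing if $k\in I$. So the elements of $\mathbb N\setminus I$ enter one at a time, in decreasing order. Deleting repetitions leaves a strict $\preceq$-chain from $I$ to $\mathbb N$ with exactly $|\mathbb N\setminus I|$ steps. $\square$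

By Lemmas 2 and 3,
$$a_d(S)=\text{the number of down-sets of gaps of } S \text{ of size } d. \tag{5}$$

**Step 3.** *This step isolates the contribution of $s_d$ to $a_d(S)$; everything else is known from $s_0,\dots,s_{d-1}$.*

**Lemma 4.** For $d\ge1$ let $b_d$ be the number of down-sets $D$ of gaps of $S$ with $|D|=d$ and $D\subseteq[1,s_{d-1})$. Then $b_d=b_d(s_0,\dots,s_{d-1})$ depends only on $s_0,\dots,s_{d-1}$, and
$$a_d(S)=s_d-s_{d-1}-1+b_d(s_0,\dots,s_{d-1}). \tag{6}$$

*Proof.* Let $D$ be a down-set with $|D|=d$. Its elements are gaps, so none equals $0$ or $s_{d-1}$. Hence either $D$ contains some $g>s_{d-1}$, or $D\subseteq[1,s_{d-1})$.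

*Case 1: $D$ contains a gap $g>s_{d-1}$.* The $d$ elements $s_0,\dots,s_{d-1}$ are all at most $g$, so $|{\downarrow}g|=|S\cap[0,g]|\ge d$ by (1). But ${\downarrow}g\subseteq D$ and $|D|=d$. Therefore $D={\downarrow}g$ and $|S\cap[0,g]|=d$. The latter says that $s_d>g$, so $s_{d-1}<g<s_d$.

Conversely, every integer $g$ with $s_{d-1}<g<s_d$ is a gap, since it lies strictly between consecutive elements of $S$. By Lemma 1, ${\downarrow}g$ is a down-set of size $|S\cap[0,g]|=d$, and it contains $g>s_{d-1}$. Different $g$ give different sets ${\downarrow}g$, because $\max{\downarrow}g=g$. So Case 1 contains exactly $s_d-s_{d-1}-1$ down-sets.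

*Case 2: $D\subseteq[1,s_{d-1})$.* There are $b_d$ of these, by definition. For an integer $g$ with $1\le g<s_{d-1}$, whether $g$ is a gap, and which set ${\downarrow}g$ is, depend only on $S\cap[0,g]$, hence only on $S\cap[0,s_{d-1})=\{s_0,\dots,s_{d-2}\}$. So, given the bound $s_{d-1}$ as well, the family of sets counted by $b_d$ is determined by $s_0,\dots,s_{d-1}$. Adding the two cases gives (6). $\square$

For $d=1$ the interval $[1,s_0)=[1,0)$ is empty, so $b_1=0$ and $a_1=s_1-1$: the number of coatoms is the multiplicity minus one. For $d=2$, every gap $g<s_1$ has ${\downarrow}g=\{g\}$, so all two-element subsets of $[1,s_1)$ are down-sets, and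
$$a_2=\binom{s_1-1}{2}+s_2-s_1-1 .$$

**Step 4.** *This step runs the recursion.* We know $s_0=0$. If $s_0,\dots,s_{d-1}$ have been found, then $b_d$ is known, and (6) gives
$$s_d=s_{d-1}+1+a_d(S)-b_d(s_0,\dots,s_{d-1}).$$
By induction, the sequence $(a_d(S))_{d\ge1}$ determines all $s_d$, that is, it determines $S$. So $a_d(S_1)=a_d(S_2)$ for all $d\ge1$ implies $S_1=S_2$. If the two posets are isomorphic, then these numbers agree, since isomorphisms preserve coheight. This proves Theorem A. $\blacksquare$

Let us run it on the sequence $(a_1,a_2,a_3,\dots)=(2,1,1,0,0,\dots)$. First $s_1=0+1+2-0=3$. Next, $b_2$ counts $\{1,2\}$ only, so $s_2=3+1+1-1=4$. The gaps below $4$ are $1,2$, so $b_3=0$ and $s_3=4+1+1-0=6$. From then on $a_d=0$; as $b_d$ counts some of the down-sets of size $d$, also $b_d=0$, and $s_d=s_{d-1}+1$. We have recovered $\{0,3,4,6,7,\dots\}=\langle3,4\rangle$. With $(2,2,1,0,0,\dots)$ we get $s_1=3$, then $s_2=3+1+2-1=5$. Now the gaps below $5$ are $1,2,4$, and $b_3=1$ because of $\{1,2,4\}$, so $s_3=5+1+1-1=6$, and from then on $s_d=s_{d-1}+1$. This is $\langle3,5,7\rangle$.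

Although $S$ is determined by the poset, the isomorphism need not be unique: the diamond of $\langle 3,4,5\rangle$ has the nontrivial automorphism that exchanges $S\cup\{1\}$ and $S\cup\{2\}$.

## Orders between $\sqsubseteq$ and inclusion

The proof used only two properties of $\preceq$: it implies inclusion, and it contains the steps in which a final segment $[k,\infty)$ is filled in. We now state what this gives.

**Theorem B.** On $\mathcal I_0(S)$ write $I\sqsubseteq J$ if $J=I$ or $J=I\cup[k,\infty)$ for some $k\ge1$. For $i=1,2$ let $\rho_i$ be any partial order on $\mathcal I_0(S_i)$ with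
$$I\sqsubseteq J\ \Longrightarrow\ I\,\rho_i\,J\ \Longrightarrow\ I\subseteq J .$$
If $(\mathcal I_0(S_1),\rho_1)\cong(\mathcal I_0(S_2),\rho_2)$, then $S_1=S_2$.

*Proof.* First we check that the coheight of $I$ with respect to $\rho_i$ is $|\mathbb N\setminus I|$. A strict $\rho_i$-chain is strictly increasing for inclusion, so the upper bound holds as in Lemma 3. For the lower bound take the sets $I_k=I\cup[k,\infty)$ again. For $1\le l\le k$ we have $I_l=I_k\cup[l,\infty)$, so $I_k\sqsubseteq I_l$ and hence $I_k\,\rho_i\,I_l$. As before this gives a strict chain from $I$ to $\mathbb N$ with $|\mathbb N\setminus I|$ steps.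

By Lemma 2, the number of elements of $\rho_i$-coheight $d$ is the number of down-sets of size $d$ of gaps of $S_i$, which is $a_d(S_i)$ by (5). The isomorphism preserves coheight, so $a_d(S_1)=a_d(S_2)$ for all $d$, and Theorem A gives $S_1=S_2$. $\square$

Both $\subseteq$ and $\preceq$ qualify. For $\subseteq$ this is clear. For $\preceq$, the second implication is (3), and the first holds because $I+T_k=(I+S)\cup(I+[k,\infty))=I\cup[k,\infty)$. The orders for the two semigroups may be of different kinds: even an isomorphism between the inclusion poset of $S_1$ and the $\preceq$-poset of $S_2$ forces $S_1=S_2$. Moreover, since $\preceq$ is defined from the monoid operation, a monoid isomorphism $\mathcal C\ell(S_1)\cong\mathcal C\ell(S_2)$ is also a poset isomorphism, so it too forces $S_1=S_2$.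

## The top $n$ levels and the first elements of $S$

The recursion (6) obtains $s_1,\dots,s_n$ from $a_1,\dots,a_n$ only. So the part of the poset near the top knows the beginning of $S$. The next theorem says that it knows exactly that.

For $n\ge0$ let
$$U_n(S)=\{I\in\mathcal I_0(S):\ |\mathbb N\setminus I|\le n\},$$
ordered by $\preceq$. By Lemma 3 this is the set of elements of coheight at most $n$. It is an up-set: if $I\in U_n(S)$ and $I\preceq J$, then $I\subseteq J$, so $|\mathbb N\setminus J|\le n$. For example, $U_0(S)=\{\mathbb N\}$, and $U_1(\langle3,4\rangle)=\{B_1,B_2,\mathbb N\}$.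

**Theorem C.** For numerical semigroups $S,S'$ with elements $s_i,s_i'$ in increasing order, and $n\ge0$, the following are equivalent:

1. $U_n(S)\cong U_n(S')$ as posets;
2. $a_d(S)=a_d(S')$ for $1\le d\le n$;
3. $s_i=s_i'$ for $0\le i\le n$;
4. $U_n(S)=U_n(S')$, as families of subsets of $\mathbb N$ and as ordered sets.

*Proof.* We go around the circle.

**(4) implies (1).** The identity map is an isomorphism.

**(1) implies (2).** We need coheight to be computable inside $U_n(S)$. Since $U_n(S)$ is an up-set, every $\preceq$-chain that starts at an element of $U_n(S)$ stays in $U_n(S)$. So the coheight of an element in the poset $U_n(S)$ equals its coheight in $\mathcal I_0(S)$. For $1\le d\le n$, all elements of $\mathcal I_0(S)$ of coheight $d$ lie in $U_n(S)$, so $a_d(S)$ is the number of elements of coheight $d$ in $U_n(S)$. The same holds for $S'$, and an isomorphism preserves these numbers.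

**(2) implies (3).** We have $s_0=s_0'=0$. Applying (6) for $d=1,\dots,n$ in turn, as in Step 4, gives $s_d=s_d'$.

**(3) implies (4).** First we show that the two families of sets agree. Let $D$ be a down-set of gaps of $S$ with $|D|\le n$. If some $g\in D$ satisfied $g>s_n$, then $s_0,\dots,s_n\le g$, and (1) would give $|D|\ge|{\downarrow}g|\ge n+1$, which is impossible. As $s_n$ is not a gap, $D\subseteq[1,s_n)$. Being a down-set of gaps inside $[1,s_n)$ depends only on $s_n$ and $S\cap[0,s_n)$, for the reason given in Case 2 of Lemma 4. Since $s_n=s_n'$ and $S\cap[0,s_n)=S'\cap[0,s_n')$, the set $D$ is also a down-set of gaps of $S'$, of size at most $n$. By symmetry the down-sets of size at most $n$ are the same for $S$ and $S'$, and by Lemma 2 so are the families $U_n(S)$ and $U_n(S')$.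

It remains to compare the orders. A priori, $\preceq$ depends on the semigroup, since $K$ must be an ideal of it. In fact it does not: for $I,J\in\mathcal I_0(S)$,
$$I\preceq J\iff I+X=J\ \text{ for some } X\subseteq\mathbb N\text{ with }0\in X. \tag{7}$$
If $I\preceq J$, take $X=K$. Conversely, let $I+X=J$ with $0\in X\subseteq\mathbb N$, and put $K=X+S$. Then $0\in K\subseteq\mathbb N$ and $K+S=X+(S+S)=X+S=K$, so $K\in\mathcal I_0(S)$. Moreover $I+K=(I+X)+S=J+S=J$, so $I\preceq J$. The right side of (7) does not mention $S$. Hence for $I,J$ in the common family $U_n(S)=U_n(S')$, the relation $I\preceq J$ holds for $S$ if and only if it holds for $S'$. $\square$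

**Sharpness.** Let $n\ge1$. Coheights at most $n-1$ never suffice in general to determine $s_n$. To see this, take any $N\ge n$ and, for $L\in\{N+n-1,\ N+n\}$, let
$$S_L=\{0\}\cup\{N,N+1,\dots,N+n-2\}\cup[L,\infty),$$
where the middle set is empty if $n=1$. Its complement is finite. All its nonzero elements are at least $N$, so a sum of two nonzero elements is at least $2N\ge N+n\ge L$ and lies in $S_L$. Thus $S_L$ is a numerical semigroup. Both choices of $L$ give the same elements $s_0=0$, $s_1=N$, …, $s_{n-1}=N+n-2$ (only $s_0$ if $n=1$). By Theorem C with $n-1$ in place of $n$, the two semigroups have identical $U_{n-1}$. But $s_n=L$ differs.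

For $n=2$ and $N=3$, the two semigroups are $S_4=\{0,3,4,5,\dots\}=\langle3,4,5\rangle$ and $S_5=\{0,3,5,6,\dots\}=\langle3,5,7\rangle$. Their posets both have the top levels $\{B_1,B_2\}$ and $\{\mathbb N\}$, and they first differ at coheight $2$, where $a_2$ is $1$ for the first and $2$ for the second.
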